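# Log-Sobolev constants of normalized sums and exponential tilts

## 1. Three theorems on $C_{LS}(\nu_n)$

**Theorem 1 (disproof).** For every $d\ge 1$ and every $c>1$ there is an isotropic probability measure $\mu$ on $\mathbb R^d$ such that, if $X_1,X_2,\dots$ are i.i.d. with law $\mu$ and $\nu_n$ is the law of $S_n=\frac1{\sqrt n}\sum_{i=1}^nX_i$, the log-Sobolev constant satisfies $C_{LS}(\nu_n)=c$ for **all** $n\ge1$. For example, with $G\sim N(0,1)$ and $G_+=\max(G,0)$, if $\mu$ is the law of $(G_+-\mathbb EG_+)/\sqrt{\operatorname{Var}G_+}$ on $\mathbb R$, then $C_{LS}(\nu_n)=\frac{2\pi}{\pi-1}\approx 2.93$ for all $n$.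

The other two theorems explain where this comes from. They use the log-Laplace transform of $\mu$ and two suprema built from it:
$$\Lambda(\lambda)=\log\int e^{\lambda\cdot x}\,d\mu(x),\qquad A(\mu)=\sup_{\lambda\neq0}\frac{2(\lambda\cdot\nabla\Lambda(\lambda)-\Lambda(\lambda))}{|\lambda|^2},\qquad s(\mu)=\sup_{\lambda\ne0}\frac{2\Lambda(\lambda)}{|\lambda|^2}.$$

**Theorem 2 (general obstruction).** For every isotropic $\mu$ on $\mathbb R^d$ with $C_{LS}(\mu)<\infty$ and every $n$,
$$C_{LS}(\nu_n)\ \ge\ A(\mu)\ \ge\ \max(1,s(\mu)).$$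
Consequently, if $C_{LS}(\nu_n)\to1$, then $A(\mu)=1$ and $\Lambda(\lambda)\le|\lambda|^2/2$ for all $\lambda$; in particular, for every unit vector $\theta$, the first nonvanishing cumulant of $\theta\cdot X_1$ of order $\ge3$, if there is one, has even order and is negative. So if some third moment $\mathbb E(\theta\cdot X_1)^3$ is nonzero, then $\inf_nC_{LS}(\nu_n)\ge A(\mu)>1$.

**Theorem 3 (sharp limit with rate $O(1/n)$).** Let $\mu=\rho*N(0,\sigma^2I_d)$ be isotropic, with $\sigma>0$ and $\rho$ supported in $\{|z|\le R\}$. Then $C_{LS}(\mu)<\infty$, and for some $K=K(d,\sigma,R)$ and all $n\ge1$: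

1. if $d=1$, then $A(\mu)\le C_{LS}(\nu_n)\le A(\mu)+K/n$;
2. for any $d$, $A(\mu)\le C_{LS}(\nu_n)\le B(\mu)+K/n$, where $B(\mu)=\sup_\lambda\|\nabla^2\Lambda(\lambda)\|_{op}$.

So for $d=1$ in this class, $C_{LS}(\nu_n)=1+O(1/n)$ $\iff$ $C_{LS}(\nu_n)\to1$ $\iff$ $A(\mu)=1$ $\iff$ $\lambda\Lambda'(\lambda)-\Lambda(\lambda)\le\lambda^2/2$ for all $\lambda$. For any $d$ in this class, $\nabla^2\Lambda\le I_d$ everywhere is sufficient for $C_{LS}(\nu_n)=1+O(1/n)$.

Now we unpack this. A probability measure $\mu$ on $\mathbb R^d$ is *isotropic* if $\int x\,d\mu=0$ and $\int xx^T\,d\mu=I_d$. It satisfies the logarithmic Sobolev inequality (LSI) with constant $C$ if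
$$\operatorname{Ent}_\mu(f^2):=\int f^2\log f^2\,d\mu-\int f^2\,d\mu\,\log\Big(\int f^2\,d\mu\Big)\le 2C\int|\nabla f|^2\,d\mu \tag{1}$$
for all test functions $f$. The least such $C$ is $C_{LS}(\mu)$, with $C_{LS}(\mu)=\infty$ if there is none. We take $f\in C_c^\infty(\mathbb R^d)$. This is the smallest reasonable class, so a lower bound for $C_{LS}$ proved with it holds for every larger class. Lemma 1 below shows that our upper bounds hold for locally Lipschitz functions too.

Write $\gamma$ for the standard Gaussian measure. By the central limit theorem $\nu_n\to\gamma$, and $C_{LS}(\gamma)=1$, so one may ask whether $C_{LS}(\nu_n)$ approaches $1$, and how fast. One might guess $C_{LS}(\nu_n)=1+O(1/n)$ for every isotropic $\mu$ with $C_{LS}(\mu)<\infty$, the implied constant depending on $\mu$ and $d$. The problem, from Thomas A. Courtade and Edric Wang, "Subadditivity of the log-Sobolev constant on convolutions", arXiv:2508.19648 (2025), is to prove or disprove this. Theorem 1 disproves it in a strong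 way: the constant can stay frozen at any prescribed $c>1$. Theorem 2 says that a nonzero third moment in some direction is already enough to prevent convergence to $1$. Theorem 3 says that for Gaussian mixtures on the line with compactly supported mixing measure, $A(\mu)$ is exactly the limit, attained at rate $O(1/n)$.

## 2. Facts recalled, and the class of test functions

We may use the following about $C_{LS}$ and isotropic $\mu$: $C_{LS}(\gamma)=1$ in every dimension; $C_{LS}(\mu)\ge1$ for isotropic $\mu$; the sequence $C_{LS}(\nu_n)$ is weakly decreasing in $n$, so it has a limit, and $C_{LS}(\nu_n)\le C_{LS}(\mu)$; and $C_{LS}(\nu_n)\ge C_P(\nu_n)\ge1+\frac1dW_2^2(\nu_n,\gamma)$, where $C_P$ is the Poincaré constant and $W_2$ the quadratic Wasserstein distance. (The last chain is background; the proofs do not need it.)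

We also use these textbook facts, for which see Bakry–Gentil–Ledoux, *Analysis and Geometry of Markov Diffusion Operators*, Ch. 5.

* *Bakry–Émery.* If $\nu$ has density $e^{-V}$ on $\mathbb R^d$ with $V\in C^2$ and $\nabla^2V\ge\kappa I$, $\kappa>0$, then $C_{LS}(\nu)\le1/\kappa$.
* *Holley–Stroock.* If $\nu,\nu'$ are probability measures with $d\nu'=e^h\,d\nu$, then $C_{LS}(\nu')\le e^{\sup h-\inf h}C_{LS}(\nu)$.
* *Contraction.* If $T$ is $L$-Lipschitz and $\nu$ is absolutely continuous, then $C_{LS}(T_\#\nu)\le L^2C_{LS}(\nu)$.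
* *Gaussian Poincaré inequality.* If $G\sim N(0,1)$ and $f$ is Lipschitz, then $\operatorname{Var}f(G)\le\mathbb E f'(G)^2$.

The first fact with $V(x)=|x|^2/2+\text{const}$ gives $C_{LS}(\gamma)\le1$. Contraction takes one line once we may insert nonsmooth functions in (1), so we prove it along with the enlargement of the class.

**Lemma 1.** Let $C=C_{LS}(\nu)<\infty$.

(a) (1) holds with constant $C$ for every bounded smooth $f$ with bounded gradient.

(b) If $\nu$ is absolutely continuous, (1) holds with constant $C$ for every locally Lipschitz $f$ with $\int f^2d\nu<\infty$.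

(c) If $\nu$ is absolutely continuous on $\mathbb R^N$ and $T:\mathbb R^N\to\mathbb R^d$ is $L$-Lipschitz, then (1) holds for $T_\#\nu$ with constant $L^2C$, for every locally Lipschitz $f$ with $\int f^2\,dT_\#\nu<\infty$, where $|\nabla f|(y)$ means $\limsup_{z\to y}|f(z)-f(y)|/|z-y|$. In particular $C_{LS}(T_\#\nu)\le L^2C$.

*Proof.* Fix a cutoff $\eta\in C_c^\infty$ with $0\le\eta\le1$ and $\eta=1$ near $0$.

(a) Apply (1) to $f\,\eta(\cdot/r)$, whose gradient is $\eta(\cdot/r)\nabla f+r^{-1}f\,(\nabla\eta)(\cdot/r)$. As $r\to\infty$ all integrands are bounded uniformly in $r\ge 1$ and converge pointwise, so bounded convergence gives (1) for $f$.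

(b) If $f$ is Lipschitz with compact support, mollify: $f_\varepsilon=f*\varphi_\varepsilon\in C_c^\infty$ converges to $f$ uniformly, and $\nabla f_\varepsilon=(\nabla f)*\varphi_\varepsilon$ is bounded and converges to $\nabla f$ Lebesgue-a.e., hence $\nu$-a.e. Bounded convergence gives (1). If $f$ is bounded and locally Lipschitz, we may assume $\int|\nabla f|^2d\nu<\infty$. Apply the previous case to $f\eta(\cdot/r)$, whose gradient is at most $|\nabla f|+\|f\|_\infty\|\nabla\eta\|_\infty/r$ and tends to $\nabla f$; use dominated convergence. For general $f$, put $f_k=\min(|f|,k)$, so $|\nabla f_k|\le|\nabla f|$ a.e. and $\int f_k^2\to\int f^2$. Since $u\mapsto u\log u$ is increasing for $u\ge1$ and $f_k$ changes with $k$ only where $|f|>k$, the functions $f_k^2\log f_k^2$, $k\ge1$, increase to $f^2\log f^2$; they are bounded below by $-1/e$. Monotone convergence gives (1).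

(c) Apply (b) to $f\circ T$. If $T(z)\ne T(x)$, then
$$\frac{|f(Tz)-f(Tx)|}{|z-x|}\le L\,\frac{|f(Tz)-f(Tx)|}{|Tz-Tx|},$$
and if $T(z)=T(x)$ the left side is $0$. Let $z\to x$: $|\nabla(f\circ T)|(x)\le L\,|\nabla f|(T(x))$. $\square$

The last notion is the *exponential tilt*. If $\Lambda$ is finite, the tilt of $\mu$ by $\lambda$ is the probability measure $d\mu_\lambda=e^{\lambda\cdot x-\Lambda(\lambda)}d\mu$. Its mean is $\nabla\Lambda(\lambda)$ and its covariance is $\nabla^2\Lambda(\lambda)$. For $\mu=\gamma$ we have $\Lambda(\lambda)=|\lambda|^2/2$, the tilt is $N(\lambda,I_d)$, and $A(\gamma)=s(\gamma)=1$. The *cumulants* of $\theta\cdot X_1$ are the derivatives $\kappa_k$ at $r=0$ of $r\mapsto\Lambda(r\theta)$. Isotropy means $\kappa_1=0$ and $\kappa_2=1$ for every unit $\theta$, and then $\kappa_3=\mathbb E(\theta\cdot X_1)^3$.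

## 3. Exponentials in the LSI: first computations

On the line take $\mu=\gamma$ and $f(x)=e^{rx/2}$. Then $\int f^2d\gamma=e^{r^2/2}$ and $\int f^2\log f^2d\gamma=\int rx\,e^{rx}d\gamma=r^2e^{r^2/2}$, so $\operatorname{Ent}_\gamma(f^2)=\frac{r^2}2e^{r^2/2}$. On the other side $2\int|f'|^2d\gamma=2\cdot\frac{r^2}4e^{r^2/2}$. The two agree, so exponentials are equality cases for $\gamma$, and they are natural functions to try elsewhere.

Do so for a general $\mu$, assuming for now that exponentials are admissible. With $f(x)=e^{\lambda\cdot x/2}$,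
$$\operatorname{Ent}_\mu(f^2)=e^{\Lambda(\lambda)}\big(\lambda\cdot\nabla\Lambda(\lambda)-\Lambda(\lambda)\big),\qquad 2\int|\nabla f|^2d\mu=\frac{|\lambda|^2}2e^{\Lambda(\lambda)}.$$
The quotient is $2(\lambda\cdot\nabla\Lambda-\Lambda)/|\lambda|^2$: thus $A(\mu)$ is the best constant in (1) when only exponentials are tested.

Now test $\nu_n$ in dimension one. Its log-Laplace transform is $n\Lambda(\lambda/\sqrt n)$. Testing with $e^{rx/2}$ and writing $t=r/\sqrt n$, the quotient becomes
$$\frac{2(t\Lambda'(t)-\Lambda(t))}{t^2}.\tag{2}$$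
Since $\Lambda(t)=\frac{t^2}2+\frac{\kappa_3}6t^3+O(t^4)$, we get $t\Lambda'(t)-\Lambda(t)=\frac{t^2}2+\frac{\kappa_3}3t^3+O(t^4)$. For *fixed* $r$ the quotient is therefore
$$1+\frac{2\kappa_3}3\cdot\frac r{\sqrt n}+O\Big(\frac1n\Big).$$
If $\kappa_3\ne0$, choosing $r$ with $\kappa_3r>0$ already contradicts the rate $O(1/n)$. And nothing forces $r$ to be fixed: with $r=t\sqrt n$ and $t$ fixed, (2) does not depend on $n$ at all.

## 4. Weak convergence and test functions that move with $n$

The sensible way to hope for $C_{LS}(\nu_n)\to1$ is the central limit theorem. For a fixed $f\in C_c^\infty$, the functions $f^2$, $f^2\log f^2$ and $|\nabla f|^2$ are bounded and continuous, so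
$$\operatorname{Ent}_{\nu_n}(f^2)\to\operatorname{Ent}_\gamma(f^2),\qquad\int|\nabla f|^2d\nu_n\to\int|\nabla f|^2d\gamma .$$
So each fixed $f$ with $\int|\nabla f|^2d\gamma>0$ has a limiting quotient at most $1$. This is where the argument stops: $C_{LS}(\nu_n)$ is a supremum over all $f$, and the best $f$ may change with $n$. The limits just written give $\liminf_n C_{LS}(\nu_n)\ge1$, and say nothing from above.

The computation in Section 3 shows which functions escape. For $f=e^{t\sqrt n\,x/2}$, the weighted measure $f^2\nu_n$, normalized, is the tilt of $\nu_n$ by $t\sqrt n$, with mean $\sqrt n\,\Lambda'(t)$. It lives at distance of order $\sqrt n$, outside the window in which $\nu_n$ resembles $\gamma$. In terms of the summands,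
$$e^{t\sqrt n\,S_n}=\prod_{i=1}^ne^{tX_i},$$
so tilting $S_n$ by $t\sqrt n$ tilts each $X_i$ by the *same* $t$, and this tilt does not fade as $n$ grows. The tail of $S_n$ at scale $\sqrt n$ remembers the whole function $\Lambda$, and the LSI sees that tail. What remains for the lower bound is to show that exponentials are admissible.

## 5. Herbst's argument and scale invariance

**Lemma 2 (Herbst).** Let $\nu$ be centered with $C=C_{LS}(\nu)<\infty$ and log-Laplace transform $\Lambda_\nu$. Then for all $\lambda$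
$$\Lambda_\nu(\lambda)\le\frac{C|\lambda|^2}2,\qquad\lambda\cdot\nabla\Lambda_\nu(\lambda)-\Lambda_\nu(\lambda)\le\frac{C|\lambda|^2}2 .$$
In particular $\Lambda_\nu$ is finite everywhere, hence smooth.

*Proof.* **Step 1: test with bounded surrogates.** We do not yet know that $e^{\lambda\cdot x}$ is integrable, so we replace the linear function by a bounded one. Fix a unit vector $\theta$ and put $F_k(x)=k\tanh(\theta\cdot x/k)$, which is bounded and smooth with $|\nabla F_k|\le1$ and $|F_k(x)|\le|\theta\cdot x|$. Let $H_k(r)=\log\int e^{rF_k}d\nu$. By Lemma 1(a) we may use $f=e^{rF_k/2}$ in (1). Here $\int f^2\log f^2d\nu=r\int F_ke^{rF_k}d\nu$ and $|\nabla f|^2=\frac{r^2}4|\nabla F_k|^2e^{rF_k}$. Dividing by $\int e^{rF_k}d\nu$ gives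
$$rH_k'(r)-H_k(r)\le\frac{Cr^2}2\cdot\frac{\int|\nabla F_k|^2e^{rF_k}d\nu}{\int e^{rF_k}d\nu}\le\frac{Cr^2}2 .\tag{3}$$

**Step 2: integrate, to get the first bound.** For $r>0$ the inequality (3) says $(H_k(r)/r)'\le C/2$. Since $H_k(r)/r\to H_k'(0)=\int F_kd\nu$ as $r\downarrow0$,
$$H_k(r)\le r\int F_k\,d\nu+\frac{Cr^2}2 .$$
Let $k\to\infty$. The function $|\theta\cdot x|$ is integrable, since "centered" presupposes a finite first moment, so $\int F_kd\nu\to\int\theta\cdot x\,d\nu=0$ by dominated convergence. Fatou's lemma gives $\int e^{r\theta\cdot x}d\nu\le e^{Cr^2/2}$. This holds for all unit $\theta$ and $r>0$, which is the first bound. As $\Lambda_\nu$ is finite everywhere, we may differentiate under the integral sign, and $\Lambda_\nu$ is smooth.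

**Step 3: pass to the limit in (3), to get the second bound.** Let $k\to\infty$ for fixed $r>0$. We have $e^{rF_k}\le e^{r|\theta\cdot x|}$ and $|F_k|e^{rF_k}\le|\theta\cdot x|e^{r|\theta\cdot x|}\le e^{(r+1)|\theta\cdot x|}$, and these are integrable because $e^{q|\theta\cdot x|}\le e^{q\theta\cdot x}+e^{-q\theta\cdot x}$. So $H_k(r)\to\Lambda_\nu(r\theta)$ and $H_k'(r)\to\theta\cdot\nabla\Lambda_\nu(r\theta)$, and (3) becomes the second bound at $\lambda=r\theta$. $\square$

**Scale invariance.** Let $\mu$ be isotropic with $C_{LS}(\mu)<\infty$. The transform of $\nu_n$ is $\Lambda_n(\lambda)=n\Lambda(\lambda/\sqrt n)$. With $\lambda'=\lambda/\sqrt n$ we have $\lambda\cdot\nabla\Lambda_n(\lambda)=\sqrt n\,\lambda\cdot\nabla\Lambda(\lambda')=n\,\lambda'\cdot\nabla\Lambda(\lambda')$ and $|\lambda|^2=n|\lambda'|^2$. Hence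
$$\frac{2\Lambda_n(\lambda)}{|\lambda|^2}=\frac{2\Lambda(\lambda')}{|\lambda'|^2},\qquad\frac{2(\lambda\cdot\nabla\Lambda_n(\lambda)-\Lambda_n(\lambda))}{|\lambda|^2}=\frac{2(\lambda'\cdot\nabla\Lambda(\lambda')-\Lambda(\lambda'))}{|\lambda'|^2},$$
so $s(\nu_n)=s(\mu)$ and $A(\nu_n)=A(\mu)$ for every $n$. Since $C_{LS}(\nu_n)\le C_{LS}(\mu)<\infty$, Lemma 2 applies to $\nu_n$ and gives
$$C_{LS}(\nu_n)\ge s(\mu),\qquad C_{LS}(\nu_n)\ge A(\mu)\qquad\text{for all }n.\tag{4}$$

## 6. One-sided truncation of a Gaussian: proof of Theorem 1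

By (4), a measure with $s(\mu)=C_{LS}(\mu)=c$ will do, since $C_{LS}(\nu_n)\le C_{LS}(\mu)$. We get one by collapsing one tail of a Gaussian. This reduces the variance, and the rescaling to variance $1$ then makes the surviving tail that of a Gaussian with variance larger than $1$.

**Step 1: the variances available.** This step shows that every $c>1$ can be reached. For $a\in\mathbb R$ let $m_a=\mathbb E(G-a)_+$ and $\tau_a^2=\operatorname{Var}(G-a)_+$. The function $x\mapsto(x-a)_+$ has derivative $\mathbf 1_{x>a}$ for $x\neq a$, so by the Gaussian Poincaré inequality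
$$0<\tau_a^2\le P(G>a)<1 .$$
The left inequality holds since $(G-a)_+$ is not a.s. constant. By dominated convergence $\tau_a^2$ is continuous in $a$. It tends to $0$ as $a\to\infty$ by the bound just written. As $(G-a)_+=\max(G,a)-a$, we have $\tau_a^2=\operatorname{Var}\max(G,a)$, which tends to $1$ as $a\to-\infty$ because $|\max(G,a)|\le|G|$ for $a\le0$. By the intermediate value theorem $1/\tau_a^2$ takes every value in $(1,\infty)$. For $a=0$, $\mathbb EG_+^2=\frac12$ and $\mathbb EG_+=\frac1{\sqrt{2\pi}}$, so $\tau_0^2=\frac12-\frac1{2\pi}$ and $1/\tau_0^2=\frac{2\pi}{\pi-1}$.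

Choose $a$ with $1/\tau_a^2=c$, write $\tau=\tau_a$, $m=m_a$, and let $\mu$ be the law of
$$T(G_1,\dots,G_d)=\Big(\frac{(G_1-a)_+-m}\tau,\,G_2,\dots,G_d\Big),\qquad(G_1,\dots,G_d)\sim\gamma .$$
The coordinates are independent with mean $0$ and variance $1$, so $\mu$ is isotropic. For $d=1$ and $a=0$ this is the example in the theorem.

**Step 2: upper bound.** This step shows $C_{LS}(\nu_n)\le c$ by contraction. Since $\tau<1$, the map $T$ is $\tau^{-1}$-Lipschitz. So is the map $(x_1,\dots,x_n)\mapsto\frac1{\sqrt n}\sum_iT(x_i)$ from $\mathbb R^{dn}$ to $\mathbb R^d$, because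
$$\Big|\frac1{\sqrt n}\sum_i\big(T(x_i)-T(x_i')\big)\Big|\le\frac1{\sqrt n}\sum_i\tau^{-1}|x_i-x_i'|\le\tau^{-1}\Big(\sum_i|x_i-x_i'|^2\Big)^{1/2}$$
by Cauchy–Schwarz. It pushes the standard Gaussian of $\mathbb R^{dn}$, whose constant is $1$, to $\nu_n$. By Lemma 1(c), $C_{LS}(\nu_n)\le\tau^{-2}=c$. (For $C_c^\infty$ test functions one can also take $n=1$ and use monotonicity in $n$.)

**Step 3: lower bound.** This step shows $s(\mu)\ge c$ by looking at the surviving tail. For $r>0$, keep only the event $\{G>a\}$ and then use the Gaussian shift $\mathbb E[e^{qG}\mathbf 1_{G>a}]=e^{q^2/2}P(G+q>a)$ with $q=r/\tau$: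
$$e^{\Lambda(re_1)}\ge e^{-r(a+m)/\tau}\,\mathbb E\big[e^{rG/\tau}\mathbf 1_{G>a}\big]=e^{-r(a+m)/\tau}\,e^{r^2/(2\tau^2)}\,P(G>a-r/\tau).$$
The last probability tends to $1$ as $r\to\infty$, so $\limsup_{r\to\infty}2\Lambda(re_1)/r^2\ge\tau^{-2}$, and hence $s(\mu)\ge\tau^{-2}=c$. By Step 2 with $n=1$ we have $C_{LS}(\mu)<\infty$, so (4) applies and $C_{LS}(\nu_n)\ge c$.

Together, $C_{LS}(\nu_n)=c>1$ for every $n$. In particular $C_{LS}(\nu_n)\not\to1$, so $C_{LS}(\nu_n)\ne1+O(1/n)$. $\square$

## 7. Cumulants and the obstruction: proof of Theorem 2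

The bound $C_{LS}(\nu_n)\ge A(\mu)$ is (4).

**Step 1: $A(\mu)\ge1$.** This comes from small $\lambda$. By isotropy $\Lambda(r\theta)=\frac{r^2}2+O(r^3)$ and $r\theta\cdot\nabla\Lambda(r\theta)=r^2+O(r^3)$, so $r\theta\cdot\nabla\Lambda(r\theta)-\Lambda(r\theta)=\frac{r^2}2+O(r^3)$. Divide by $r^2/2$ and let $r\to0$.

**Step 2: $s(\mu)\le A(\mu)$.** This repeats the integration in Herbst's argument. For $r>0$ and $|\theta|=1$,
$$\frac d{dr}\frac{\Lambda(r\theta)}r=\frac{r\theta\cdot\nabla\Lambda(r\theta)-\Lambda(r\theta)}{r^2}\le\frac{A(\mu)}2 ,$$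
and $\Lambda(r\theta)/r\to\theta\cdot\nabla\Lambda(0)=0$ as $r\downarrow0$. Integrating, $\Lambda(r\theta)\le A(\mu)r^2/2$.

**Step 3: consequences of $C_{LS}(\nu_n)\to1$.** This step reads off the sign conditions on cumulants. If $C_{LS}(\nu_n)\to1$, then $1\le A(\mu)\le\lim_nC_{LS}(\nu_n)=1$, so $A(\mu)=1$, and Step 2 gives $\Lambda(\lambda)\le|\lambda|^2/2$ for all $\lambda$. Let $\kappa_k$, $k\ge3$, be the first nonvanishing cumulant of $\theta\cdot X_1$ of order $\ge3$. Then for small $r$ of both signs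
$$\Lambda(r\theta)-\frac{r^2}2=\frac{\kappa_k}{k!}r^k+O(|r|^{k+1})\le0 .$$
If $k$ were odd, the left side would be positive for small $r$ of one sign. So $k$ is even, and then $\kappa_k\le0$, i.e. $\kappa_k<0$.

**Step 4: nonzero third moment.** This step gives the strict inequality. If $\kappa_3=\mathbb E(\theta\cdot X_1)^3\ne0$, then $\Lambda(r\theta)-\frac{r^2}2=\frac{\kappa_3}6r^3+O(r^4)$ is positive for some small $r$ of the sign of $\kappa_3$. So $s(\mu)>1$, whence $A(\mu)\ge s(\mu)>1$, and $A(\mu)$ bounds every $C_{LS}(\nu_n)$ from below. $\square$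

## 8. Gaussian mixtures: an exact density formula at scale $\sqrt n$

From now on $\mu=\rho*N(0,\sigma^2I_d)$ is isotropic, with $\rho$ supported in $\{|z|\le R\}$. Constants $C,c,K_i>0$ depend only on $d,\sigma,R$, never on $n$ or $\lambda$, and $C$ may change from line to line. For an upper bound we need to control the density of $\nu_n$ out to distance of order $\sqrt n$ and beyond, uniformly. The tilts provide this: to know the density at $\sqrt n\,y$, tilt so that $\sqrt n\,y$ becomes the mean.

**Step 1: the tilted mixing measure.** This step fixes notation and records bounds on $\Lambda$. Let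
$$Z(\lambda)=\int e^{\lambda\cdot z}d\rho(z),\qquad d\rho_\lambda=Z(\lambda)^{-1}e^{\lambda\cdot z}d\rho ,$$
and let $m(\lambda)$, $\Sigma(\lambda)$ be the mean and covariance of $\rho_\lambda$. As $\rho_\lambda$ lives in the ball of radius $R$, we have $0\le\Sigma\le R^2I$ and $\operatorname{tr}\Sigma\le R^2$. Since $m=\nabla\log Z$ and $\Sigma=\nabla^2\log Z$,
$$\Lambda(\lambda)=\frac{\sigma^2|\lambda|^2}2+\log Z(\lambda),\qquad y(\lambda):=\nabla\Lambda(\lambda)=\sigma^2\lambda+m(\lambda),$$
$$\sigma^2I\le\nabla^2\Lambda=\sigma^2I+\Sigma\le M\,I,\qquad M:=\sigma^2+R^2 .\tag{5}$$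
All derivatives of $\Lambda$ of order $\ge2$ are bounded on $\mathbb R^d$ by constants: they are cumulants of measures supported in a fixed ball, plus $\sigma^2I$ at order $2$. For instance, if $d=1$ and $\rho=\frac12(\delta_\alpha+\delta_{-\alpha})$ with $\alpha^2+\sigma^2=1$, then $\Lambda(\lambda)=\frac{\sigma^2\lambda^2}2+\log\cosh(\alpha\lambda)$ and $\rho_\lambda$ puts mass $e^{\pm\alpha\lambda}/(2\cosh\alpha\lambda)$ at $\pm\alpha$.

**Step 2: the Legendre transform.** This step makes $\lambda\mapsto y(\lambda)$ a change of variables. By (5), $(\nabla\Lambda(\lambda)-\nabla\Lambda(\lambda'))\cdot(\lambda-\lambda')\ge\sigma^2|\lambda-\lambda'|^2$, so $y$ is injective. Since $\Lambda(0)=0$ and $\nabla\Lambda(0)=0$, (5) also gives $\Lambda(\lambda)\ge\sigma^2|\lambda|^2/2$; so for any $y_0$ the function $\lambda\cdot y_0-\Lambda(\lambda)$ attains its maximum, at a point where $\nabla\Lambda=y_0$. Hence $y$ is a bijection, and by the inverse function theorem a smooth diffeomorphism of $\mathbb R^d$.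 Write $\lambda(y)$ for its inverse and
$$I(y)=\lambda(y)\cdot y-\Lambda(\lambda(y)).$$
Differentiating, the terms with $D\lambda$ cancel because $\nabla\Lambda(\lambda(y))=y$, so $\nabla I(y)=\lambda(y)$ and $\nabla^2I(y)=(\nabla^2\Lambda(\lambda(y)))^{-1}$. (For $\gamma$: $\lambda(y)=y$, $I(y)=|y|^2/2$.)

**Step 3: the density of $\nu_n$.** This step is the exact formula on which everything rests. For fixed $z$, completing the square gives $e^{\lambda\cdot x}\varphi_\sigma(x-z)=e^{\lambda\cdot z+\sigma^2|\lambda|^2/2}\varphi_\sigma(x-z-\sigma^2\lambda)$, where $\varphi_\sigma$ is the density of $N(0,\sigma^2I)$. Integrating over $\rho(dz)$, the tilt is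
$$\mu_\lambda=\rho_\lambda*N(\sigma^2\lambda,\sigma^2I),\qquad\text{with mean }y(\lambda).$$
Let $p_n$ be the density of $\nu_n$. The density of $\mu_\lambda^{\otimes n}$ with respect to $\mu^{\otimes n}$ is $\prod_ie^{\lambda\cdot x_i-\Lambda(\lambda)}=e^{\sqrt n\,\lambda\cdot S_n-n\Lambda(\lambda)}$, a function of $S_n$. So under $\mu_\lambda^{\otimes n}$ the sum $S_n$ has density $e^{\sqrt n\,\lambda\cdot x-n\Lambda(\lambda)}p_n(x)$. On the other hand, under $\mu_\lambda^{\otimes n}$, $S_n-\sqrt n\,y(\lambda)$ has the law of $Z_n+\sigma G$ with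
$$Z_n=\frac1{\sqrt n}\sum_{i=1}^n(Y_i-m(\lambda)),\qquad Y_i\ \text{i.i.d. with law }\rho_\lambda,$$
and $G\sim N(0,I_d)$ independent. Its density at $0$ is $\mathbb E\varphi_\sigma(-Z_n)=\mathbb E\varphi_\sigma(Z_n)$. Evaluating both expressions at $x=\sqrt n\,y$, $y=y(\lambda)$,
$$p_n(\sqrt n\,y)=e^{-nI(y)}J_n(\lambda(y)),\qquad J_n(\lambda)=\mathbb E\varphi_\sigma(Z_n).\tag{6}$$

**Step 4: $J_n$ is bounded above and below.** This says that $e^{-nI}$ carries the whole size of $p_n$. Clearly $J_n\le(2\pi\sigma^2)^{-d/2}$. By Jensen's inequality for $e^{-u}$ and $\mathbb E|Z_n|^2=\operatorname{tr}\Sigma(\lambda)\le R^2$,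
$$J_n(\lambda)\ge(2\pi\sigma^2)^{-d/2}e^{-\mathbb E|Z_n|^2/(2\sigma^2)}\ge(2\pi\sigma^2)^{-d/2}e^{-R^2/(2\sigma^2)}=:c>0 .\tag{7}$$
So $\sup\log J_n-\inf\log J_n\le R^2/(2\sigma^2)$ for every $n$.

**Step 5: derivatives of $\log J_n$.** We will differentiate (6) twice, so we show:

**Lemma 3.** The first and second $\lambda$-derivatives of $\log J_n$ are bounded by a constant $K_1$, uniformly in $n\ge1$ and $\lambda\in\mathbb R^d$.

*Proof.* The danger is that differentiating an $n$-fold product brings down factors of $n$; centering at $m(\lambda)$ compensates for them. Let $\chi_\lambda(u)=\int e^{iu\cdot(z-m(\lambda))}d\rho_\lambda(z)$, so that $\mathbb Ee^{it\cdot Z_n}=\chi_\lambda(t/\sqrt n)^n$. Writing $\varphi_\sigma(z)=(2\pi)^{-d}\int e^{it\cdot z}e^{-\sigma^2|t|^2/2}dt$ and using Fubini,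
$$J_n(\lambda)=(2\pi)^{-d}\int e^{-\sigma^2|t|^2/2}\chi_\lambda(t/\sqrt n)^n\,dt .\tag{8}$$
The density of $\rho_\lambda$ with respect to $\rho$ is $e^{\lambda\cdot z-\log Z(\lambda)}$, so for smooth $g(z,\lambda)$
$$\partial_{\lambda_j}\int g\,d\rho_\lambda=\int\big[\partial_{\lambda_j}g+(z-m(\lambda))_j\,g\big]d\rho_\lambda .$$
Also $\partial_{\lambda_j}m_k=\Sigma_{jk}$, so $\partial_{\lambda_j}e^{iu\cdot(z-m)}=-i(\Sigma u)_je^{iu\cdot(z-m)}$. For $|\beta|=2$ we start from $\partial_u^\beta\chi_\lambda(u)=\int(i(z-m))^\beta e^{iu\cdot(z-m)}d\rho_\lambda$. Each $\lambda$-derivative multiplies by $z-m$, or by a term linear in $u$ with a cumulant of $\rho_\lambda$ as coefficient, or differentiates a factor $z-m$ or a cumulant into a cumulant. So for $|\alpha|\le2$, $\partial_\lambda^\alpha\partial_u^\beta\chi_\lambda(u)$ is the $\rho_\lambda$-integral of $e^{iu\cdot(z-m)}$ times a polynomial in $z-m$, $u$ and cumulants of $\rho_\lambda$, of degree at most $|\alpha|$ in $u$. As $|z-m|\le2R$ and the cumulants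 are bounded,
$$|\partial_\lambda^\alpha\partial_u^\beta\chi_\lambda(u)|\le C(1+|u|)^2,\qquad|\alpha|\le2,\ |\beta|=2 .$$
For *every* $\lambda$ we have $\chi_\lambda(0)=1$ and $\nabla_u\chi_\lambda(0)=i\int(z-m(\lambda))d\rho_\lambda=0$. Differentiating these identities in $\lambda$, for $1\le|\alpha|\le2$ the function $u\mapsto\partial_\lambda^\alpha\chi_\lambda(u)$ vanishes at $u=0$ together with its gradient. Taylor's formula gives
$$|\partial_\lambda^\alpha\chi_\lambda(u)|\le C|u|^2(1+|u|)^2,\qquad1\le|\alpha|\le2 .\tag{9}$$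
Now differentiate (8), with $u=t/\sqrt n$, so that $n|u|^2=|t|^2$, $|u|\le|t|$, and $|\chi_\lambda|\le1$:
$$|\partial_jJ_n|\le\int e^{-\sigma^2|t|^2/2}\,n\,|\partial_j\chi_\lambda(u)|\,dt\le C\int e^{-\sigma^2|t|^2/2}|t|^2(1+|t|)^2dt ,$$
$$|\partial_{jk}J_n|\le\int e^{-\sigma^2|t|^2/2}\big[n^2|\partial_j\chi_\lambda||\partial_k\chi_\lambda|+n|\partial_{jk}\chi_\lambda|\big]dt\le C\int e^{-\sigma^2|t|^2/2}\big(|t|^4(1+|t|)^4+|t|^2(1+|t|)^2\big)dt .$$
These are finite constants, and the same dominations, uniform in $\lambda$, justify differentiating under the integral. Since $\partial_j\log J_n=\partial_jJ_n/J_n$ and $\partial_{jk}\log J_n=\partial_{jk}J_n/J_n-\partial_jJ_n\,\partial_kJ_n/J_n^2$, the lower bound (7) finishes the proof. $\square$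

## 9. The curvature of $p_n$: proof of Theorem 3, part 2

**Step 1: large $n$.** This step applies Bakry–Émery to $p_n$ directly. Taking logarithms in (6) and differentiating twice in $x=\sqrt n\,y$,
$$-\nabla^2\log p_n(x)=\nabla^2I(y)-\frac1n\nabla_y^2\big[\log J_n(\lambda(y))\big].\tag{10}$$
The first and second derivatives of $y\mapsto\lambda(y)$ are bounded: $D\lambda=(\nabla^2\Lambda)^{-1}\le\sigma^{-2}I$, and differentiating the inverse matrix produces only $(\nabla^2\Lambda)^{-1}$ and third derivatives of $\Lambda$, which are bounded. With Lemma 3 and the chain rule, the last Hessian in (10) is bounded in norm by a constant $K_2$. Write $B=B(\mu)\le M$. Since $\nabla^2I=(\nabla^2\Lambda)^{-1}\ge\frac1BI$,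
$$-\nabla^2\log p_n\ge\Big(\frac1B-\frac{K_2}n\Big)I .$$
For $n\ge2MK_2$ we have $BK_2/n\le\frac12$. Bakry–Émery and $\frac1{1-q}\le1+2q$ for $0\le q\le\frac12$ give
$$C_{LS}(\nu_n)\le\frac B{1-BK_2/n}\le B+\frac{2B^2K_2}n .$$

**Step 2: the remaining $n$, including $n=1$.** This step gives finiteness of $C_{LS}(\mu)$ and completes the uniform bound. By (6), $p_n(x)=e^{-nI(x/\sqrt n)}J_n$. The potential $nI(x/\sqrt n)$ has Hessian $\nabla^2I(y)\ge\frac1BI$, so $e^{-nI(x/\sqrt n)}$ is integrable, and its normalization has log-Sobolev constant at most $B$. By Step 4 of Section 8 and Holley–Stroock, for every $n\ge1$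
$$C_{LS}(\nu_n)\le e^{R^2/(2\sigma^2)}B\le e^{R^2/(2\sigma^2)}M .$$
With $n=1$ this is $C_{LS}(\mu)<\infty$. For $n<2MK_2$ the right side is at most $B+2M^2K_2e^{R^2/(2\sigma^2)}/n$. So $C_{LS}(\nu_n)\le B+K/n$ for all $n\ge1$ with $K=2M^2K_2e^{R^2/(2\sigma^2)}$.

**Step 3: lower bound and the sufficient condition.** Since $C_{LS}(\mu)<\infty$, Theorem 2 gives $C_{LS}(\nu_n)\ge A(\mu)$. If $\nabla^2\Lambda\le I_d$ everywhere, then $B\le1$, so $1\le A(\mu)\le C_{LS}(\nu_n)\le1+K/n$. $\square$

## 10. Dimension one: making the rate function quadratic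

Part 2 leaves a gap between $A$ and $B$, and on the line the gap is real. Let $\rho$ be the centered two-point measure with mass $\frac b{a+b}$ at $a$ and $\frac a{a+b}$ at $-b$, where $a,b>0$, $a\ne b$, $ab=1-\sigma^2$, $0<\sigma<1$; its variance is $ab$. Then $\rho_\lambda$ is a two-point measure with mass $w_\lambda$ at $a$ and $1-w_\lambda$ at $-b$, where $w_\lambda$ increases strictly from $0$ to $1$, and
$$\Lambda''(\lambda)=\sigma^2+(a+b)^2w_\lambda(1-w_\lambda).$$
So $\Lambda''$ has its maximum $B=\sigma^2+\frac{(a+b)^2}4$ at a single point and tends to $\sigma^2$ at $\pm\infty$. Since $\frac d{d\lambda}(\lambda\Lambda'-\Lambda)=\lambda\Lambda''$,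
$$\frac{2(\lambda\Lambda'(\lambda)-\Lambda(\lambda))}{\lambda^2}=\int_0^12\theta\,\Lambda''(\theta\lambda)\,d\theta\qquad(\lambda\ne0),$$
a weighted average of $\Lambda''$ between $0$ and $\lambda$. For $\lambda\neq0$ it is strictly below $B$; its limit as $\lambda\to0$ is $\Lambda''(0)=1<B$, because $w_0=\frac b{a+b}\ne\frac12$; and it tends to $\sigma^2<1\le A$ as $\lambda\to\pm\infty$. Hence its supremum $A$ is either attained at some $\lambda\ne0$ or equal to the limit at $0$, and in both cases $A<B$.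

Bakry–Émery applied to $p_n$ cannot reach this $A$. By (10), the curvature of $-\log p_n$ at the point $\sqrt n\,y$ with $\Lambda''(\lambda(y))=B$ is at most $\frac1B+\frac{K_2}n$. The method charges for the worst curvature at one point, while $A$ is an average. The way past this is to choose the coordinate in which the rate function $I$ is *exactly* $s^2/2$. In that coordinate the law is Gaussian up to $O(1/n)$ in curvature, and the cost is moved to the Lipschitz constant of the map back to $x$, whose square turns out to be $A(\mu)$.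

*Proof of Theorem 3, part 1.* **Step 1: the coordinate $s$.** This step constructs it and computes its derivatives. By the identity above, for all $\lambda$
$$\lambda\Lambda'(\lambda)-\Lambda(\lambda)=\int_0^\lambda t\Lambda''(t)\,dt=\frac12\lambda^2b(\lambda)^2,\qquad b(\lambda):=\Big(2\int_0^1\theta\Lambda''(\theta\lambda)\,d\theta\Big)^{1/2}.$$
(This $b(\lambda)$ has nothing to do with the number $b$ of the example.) By (5), $\sigma^2\le b^2\le M$. The $k$-th derivative of $b^2$ is $2\int_0^1\theta^{k+1}\Lambda^{(k+2)}(\theta\lambda)d\theta$, which is bounded; as $b^2\ge\sigma^2>0$, $b$ is smooth with bounded derivatives of each order. By definition, and continuity at $\lambda=0$,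
$$A(\mu)=\sup_\lambda b(\lambda)^2 .$$
Put $s(\lambda)=\lambda b(\lambda)$. Since $I(y(\lambda))=\lambda\Lambda'(\lambda)-\Lambda(\lambda)$,
$$\frac12s(\lambda)^2=I(y(\lambda)).$$
Differentiating in $\lambda$, $s\frac{ds}{d\lambda}=\lambda\Lambda''$, so $\frac{ds}{d\lambda}=\frac{\Lambda''}b$ for $\lambda\ne0$ and, by continuity, for $\lambda=0$. As $\frac{dy}{d\lambda}=\Lambda''$,
$$\frac{ds}{d\lambda}=\frac{\Lambda''}b,\qquad\frac{dy}{ds}=b,\qquad\frac{d\lambda}{ds}=\frac b{\Lambda''}=:g(\lambda).\tag{11}$$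
Here $ds/d\lambda$ lies between $\sigma^2/\sqrt M$ and $M/\sigma$, so $\lambda\mapsto s$ is a smooth diffeomorphism of $\mathbb R$, and $g$ is bounded with bounded derivatives.

**Step 2: the law in the new coordinate.** This step writes $\nu_n$ as a Lipschitz image of a nearly Gaussian law. Let $r=\sqrt n\,s$ and $x=\sqrt n\,y$. By (11), $x=T_n(r)$ for a smooth bijection $T_n$ of $\mathbb R$ with
$$0<T_n'(r)=\frac{dy}{ds}=b(\lambda)\le\sqrt{A(\mu)} .$$
So $\nu_n=(T_n)_\#\pi_n$, where by (6) and $nI(y)=\frac12ns^2=\frac12r^2$ the law $\pi_n$ has density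
$$q_n(r)=p_n(T_n(r))\,T_n'(r)=e^{-r^2/2}J_n(\lambda)\,b(\lambda).\tag{12}$$

**Step 3: large $n$.** This step bounds the curvature of $\pi_n$. Let $h=\log J_n+\log b$; its first two $\lambda$-derivatives are bounded uniformly in $n$ and $\lambda$, by Lemma 3 and Step 1. Since $\frac d{dr}=\frac1{\sqrt n}\frac d{ds}$ and $\frac d{ds}=g\frac d{d\lambda}$,
$$-(\log q_n)''(r)=1-\frac1n\,g\,(g\,h')'=1-\frac1n\big(g^2h''+g\,g'h'\big)\ge1-\frac{K_3}n .$$
For $n\ge2K_3$, contraction with $L=\sqrt{A(\mu)}$ and Bakry–Émery give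
$$C_{LS}(\nu_n)\le A(\mu)\,C_{LS}(\pi_n)\le\frac{A(\mu)}{1-K_3/n}\le A(\mu)+\frac{2K_3A(\mu)}n .$$

**Step 4: the remaining $n$.** This step uses (12) again. Relative to $\gamma$, $\pi_n$ has density $\sqrt{2\pi}\,J_nb$. By (7) and $\sigma\le b\le\sqrt M$, the oscillation of its logarithm is at most $\frac{R^2}{2\sigma^2}+\frac12\log\frac M{\sigma^2}$. With $D=e^{R^2/(2\sigma^2)}\sqrt{M/\sigma^2}$, Holley–Stroock and contraction give $C_{LS}(\nu_n)\le D\,A(\mu)$ for every $n$. Since $A(\mu)=\sup b^2\le M$, for $n<2K_3$ this is at most $A(\mu)+2K_3MD/n$. As $D\ge1$, the constant $K=2K_3MD$ works for all $n\ge1$. The lower bound is Theorem 2, which applies since $C_{LS}(\mu)<\infty$.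

**Step 5: the equivalences.** If $C_{LS}(\nu_n)=1+O(1/n)$, then $C_{LS}(\nu_n)\to1$; this forces $A(\mu)=1$ by Theorem 2; and $A(\mu)=1$ gives $1\le C_{LS}(\nu_n)\le1+K/n$ by Steps 3 and 4. Since $A(\mu)\ge1$ always, $A(\mu)=1$ means precisely $\lambda\Lambda'(\lambda)-\Lambda(\lambda)\le\lambda^2/2$ for all $\lambda$. $\square$

In dimension $d\ge2$, and outside this class of mixtures, these arguments do not identify the exact limit, and we claim nothing about it.

## 11. Two-point mixtures: both behaviors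

*A case where the guess holds.* Let $\rho=\frac12(\delta_\alpha+\delta_{-\alpha})$ with $\alpha^2+\sigma^2=1$, $\sigma>0$. From $\Lambda(\lambda)=\frac{\sigma^2\lambda^2}2+\log\cosh(\alpha\lambda)$,
$$\Lambda''(\lambda)=\sigma^2+\alpha^2\operatorname{sech}^2(\alpha\lambda)\le\sigma^2+\alpha^2=1 .$$
So $B(\mu)\le1$, hence $A(\mu)=1$ and $C_{LS}(\nu_n)=1+O(1/n)$. This agrees with the sign condition in Theorem 2: if $\alpha\ne0$, the first nonvanishing cumulant of order $\ge3$ is $\kappa_4=-2\alpha^4$, because $\log\cosh u=\frac{u^2}2-\frac{u^4}{12}+O(u^6)$.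

*A case where it fails, with a smooth positive density.* Take the asymmetric two-point $\rho$ of Section 10. With $Y\sim\rho$,
$$\mathbb EY^3=\frac{b\,a^3-a\,b^3}{a+b}=ab(a-b)\ne0 ,$$
and $\mathbb E(Y+\sigma G)^3=\mathbb EY^3+3\sigma^2\,\mathbb EY=\mathbb EY^3$. So the third moment of $\mu$ is nonzero, $A(\mu)>1$ by Theorem 2, and $C_{LS}(\nu_n)=A(\mu)+O(1/n)$ by Theorem 3. The failure in Theorem 1 is therefore not caused by the atom that the truncation creates.
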